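# Subgroups of the Grigorchuk group with four generators and unbounded index

## 1. The twisted diagonal $(y,aya)$ and the group $S$

**The group.** Let $\mathcal T$ be the rooted binary tree, whose vertices are the finite words over $\{0,1\}$; the empty word is the root. The first Grigorchuk group is $\mathcal G=\langle a,b,c,d\rangle$, where every generator fixes the root and, for a word $w$ (possibly empty),
$$a(xw)=(1-x)w,$$
$$b(0w)=0\,a(w),\quad b(1w)=1\,c(w),\qquad c(0w)=0\,a(w),\quad c(1w)=1\,d(w),\qquad d(0w)=0w,\quad d(1w)=1\,b(w).$$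
It is an infinite finitely generated 2-group (every element has order a power of $2$), of intermediate growth, and it acts faithfully on $\mathcal T$.

Products are compositions, $(gh)(w)=g(h(w))$, and $[g,h]=ghg^{-1}h^{-1}$. Write $X_m$ for the set of words of length $m$, $St(m)$ for the subgroup of $\mathcal G$ fixing every vertex of $X_m$, and $G_m=\mathcal G/St(m)$ for the finite group through which $\mathcal G$ acts on $X_m$.

**Sections.** For $g\in\mathcal G$ and a vertex $v$, the section $g|_v$ is defined by $g(vw)=g(v)\,g|_v(w)$. The generators have sections in $\{1,a,b,c,d\}$, and $(gh)|_v=g|_{h(v)}\,h|_v$, so all sections of elements of $\mathcal G$ lie in $\mathcal G$. For example $b|_1=c$, $b|_{10}=c|_0=a$, $b|_{11}=c|_1=d$.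

On $St(1)$ the map $\psi(g)=(g|_0,g|_1)$ is a homomorphism to $\mathcal G\times\mathcal G$. It is injective, because an element of $St(1)$ with trivial sections is trivial. By definition
$$\psi(b)=(a,c),\qquad \psi(c)=(a,d),\qquad \psi(d)=(1,b).$$
If $g\in St(1)$, then $aga(0w)=a(g(1w))=0\,g|_1(w)$, and similarly on the other half, so
$$\psi(aga)=(g|_1,g|_0).\tag{1}$$

**Relations.** Clearly $a^2=1$. Since $\psi(b^2)=(1,c^2)$, $\psi(c^2)=(1,d^2)$, $\psi(d^2)=(1,b^2)$, induction on levels gives $b^2=c^2=d^2=1$. Since $\psi(bcd)=(1,cdb)$, $\psi(cdb)=(1,dbc)$, $\psi(dbc)=(1,bcd)$, induction on levels gives $bcd=1$. So $b,c,d$ commute, each is the product of the other two, and $\mathcal G=\langle a,b,d\rangle=\langle a,b,c\rangle$. By (1),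
$$\psi(aba)=(c,a),\quad \psi(aca)=(d,a),\quad \psi(ada)=(b,1),\quad \psi((ad)^2)=\psi(ada)\psi(d)=(b,b),\tag{2}$$
and the last formula gives $(ad)^4=1$.

**Two identities.** From (2) and $cd=b$,
$$\psi(aba\cdot d\cdot aca)=(c,a)(1,b)(d,a)=(cd,\,aba)=(b,\,aba),\qquad \psi(c\cdot aca)=(a,d)(d,a)=(ad,\,da).\tag{3}$$
Since $da=a(ad)a$, both pairs have the form $(y,aya)$: the action on the right half of the tree is the action on the left half, conjugated by $a$.

**Definition of $M$, $\sigma$, $S$.** Let $M=\langle b,\ aba,\ ad\rangle$. It is normalized by $a$, because conjugation by $a$ exchanges $b$ and $aba$ and sends $ad$ to $da=(ad)^{-1}$. The set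
$$\{y\in\mathcal G:\ (y,aya)\in\psi(St(1))\}$$
is a subgroup of $\mathcal G$, being the preimage of the subgroup $\psi(St(1))$ under the homomorphism $y\mapsto(y,aya)$. By (3) it contains $b$ and $ad$. Conjugating the first element of (3) by $a$ and using (1) gives the pair $(aba,b)$, so it contains $aba$. Hence it contains $M$. As $\psi$ is injective, there is a homomorphism
$$\sigma:M\to St(1),\qquad \psi(\sigma(y))=(y,\,aya).\tag{4}$$
By (1), $\psi(a\sigma(y)a)=(aya,y)$, that is, $a\,\sigma(y)\,a=\sigma(aya)$. Put
$$S=\langle a,\ \sigma(b),\ \sigma(ad)\rangle=\langle a,\ abadaca,\ caca\rangle .$$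
It contains $\sigma(aba)=a\sigma(b)a$, hence all of $\sigma(M)$. Since $a$ normalizes $\sigma(M)$, we get $S=\sigma(M)\cup a\,\sigma(M)$.

**What $S$ is for.** An element of $\sigma(M)$ is determined by its left half, so $S$ is a small part of $\mathcal G$. On $X_2$, for instance, $\sigma(b)$ acts trivially ($b$ and $aba$ fix level 1) and $\sigma(ad)$ swaps the last letter in both halves, so $S$ acts on $X_2$ as the group of order 4 of all changes of first letter and all changes of second letter. It is transitive on $X_2$, while $G_2$ is dihedral of order $8$ ($a$ and $b$ generate all tree symmetries of $X_2$). We shall show that $S$ is transitive on every level, has all of $\mathcal G$ as sections at deep vertices, and still has very small image in every $G_m$. Adding one more generator will turn $S$ into a finite-index subgroup with at most four generators and huge index. This decides a question on the number of generators of finite-index subgroups.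

## 2. Rank against index: the rigidity inequalities

For a finitely generated group $H$ let $d(H)$ be its rank, the minimal number of generators. (The letter $d$ alone is still the generator of $\mathcal G$.) Throughout, $\log=\log_2$. How closely does the index $[\mathcal G:H]$ determine $d(H)$?

**Definition.** Let $f,g$ be increasing functions on $\mathbb N=\{1,2,\dots\}$ with positive values and limit $\infty$. A finitely generated group $G$ is $(f,g)$-RG-rigid if there is $C\in\mathbb N$ such that for every finite-index subgroup $H<G$ (including $H=G$)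
$$g(d(H))<C\,f(C[G:H])\tag{5}$$
and
$$f([G:H])<C\,g(C\,d(H)).\tag{6}$$
It is normally $(f,g)$-RG-rigid if (5) and (6) hold for all normal subgroups of finite index.

Here "increasing" means nondecreasing; nothing stronger is used. One may also ask $f,g$ to be integer valued. Passing to integer parts, or changing finitely many values, only changes $C$.

**Two examples.** In the free group $F_2$ a subgroup of index $n$ has rank $n+1$. So $F_2$ is rigid for $f(n)=g(n)=n$ with $C=2$: indeed $n+1<4n$ and $n<4(n+1)$. In $\mathbb Z$ all finite-index subgroups have rank $1$, so the right side of (6) is the constant $C\,g(C)$ while the left side is unbounded: $\mathbb Z$ is not rigid for any pair $f,g$.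

For $\mathcal G$ the functions of interest are
$$f(n)=\log\log n\ (n\ge4),\quad f(n)=1\ (n\le4),\qquad g(n)=\max\{1,\log n\}.\tag{7}$$
The paper of Rostislav Grigorchuk and Rostyslav Kravchenko, "On the rigidity of rank gradient in a group of intermediate growth", arXiv:1802.08387 (2018), is the source of the following. The group $\mathcal G$ is normally $(f,g)$-RG-rigid for (7), and there is a constant $D>1$ with
$$\frac1D\log d(H)\le\log\log[\mathcal G:H]\le D\log d(H)\tag{8}$$
for all normal $H\lhd\mathcal G$ with $[\mathcal G:H]\ge4$. Every nontrivial normal subgroup of $\mathcal G$ has finite index. Inequalities (8) also hold, with some $D$, for the stabilizers $st_{\mathcal G}(v)$ of vertices $v$ of level at least $2$.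

**Conjecture.** $\mathcal G$ is $(f,g)$-RG-rigid for the functions (7); that is, (5) and (6) hold for all finite-index subgroups, normal or not.

The conjecture is false. Inequality (6) fails and (5) is true, in the following precise sense.

**Theorem 1.** For every $m\ge2$ there is a finite-index subgroup $H_m<\mathcal G$ with $d(H_m)\le4$ and $[\mathcal G:H_m]\ge2^{\,2^{m-2}-1}$. Hence the inequality $f([\mathcal G:H])<C\,g(C\,d(H))$ fails for some finite-index $H$, for every $C$ and every pair of increasing $f,g$ with limit $\infty$. So $\mathcal G$ is not $(f,g)$-RG-rigid for any such pair, and in particular the conjecture is false.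

**Theorem 2.** There is a constant $C_1$ with $d(H)\le C_1\log[\mathcal G:H]$ for every finite-index $H\ne\mathcal G$. So for the functions (7) the inequality $g(d(H))<C\,f(C[\mathcal G:H])$ holds for all finite-index $H$, with a suitable $C$.

**Theorem 3.** There is $c>1$ such that for all integers $1\le r\le n$ there is a finite-index $H<\mathcal G$ with $r/c\le d(H)\le cr$ and $n/c\le\log[\mathcal G:H]\le cn$.

With $r=n$, Theorem 3 shows that the bound of Theorem 2 is optimal in order. Together the two say that, up to multiplicative constants, the bound $d(H)\le C_1\log[\mathcal G:H]$ is the only restriction on the pair $(\log[\mathcal G:H],d(H))$.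

## 3. Self-replication and the normal subgroup $K$

For $k\in\operatorname{Aut}\mathcal T$ let $[v]k$ be the automorphism $vw\mapsto v\,k(w)$ that fixes all words not beginning with $v$. For example, $d=[1]b$. The map $k\mapsto[v]k$ is a homomorphism, $[v][u]k=[vu]k$, and
$$g\,([v]k)\,g^{-1}=[g(v)]\big(g|_v\,k\,(g|_v)^{-1}\big).\tag{9}$$
To see (9), follow $g(v)w$: it goes to $v\,(g|_v)^{-1}(w)$, then to $v\,k(g|_v)^{-1}(w)$, then to $g(v)\,g|_v\,k\,(g|_v)^{-1}(w)$. Words that do not begin with $g(v)$ are fixed.

**(F1) Self-replication and transitivity.** *For every vertex $v$ and every $g\in\mathcal G$ there is $h\in\mathcal G$ with $h(v)=v$ and $h|_v=g$. Moreover $\mathcal G$ is transitive on each $X_m$.*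

At level 1, the homomorphism $St(1)\to\mathcal G$, $h\mapsto h|_0$, sends $b,aba,aca,ada$ to $a,c,d,b$, so it is onto; for the vertex $1$ conjugate by $a$. For $v=xu$ take, by induction, $h'$ fixing $u$ with $h'|_u=g$, and then $h\in St(1)$ with $h|_x=h'$. Then $h(xu)=xu$ and $h|_{xu}=g$. Transitivity restates the standard fact that $st_{\mathcal G}(v)$ has index $2^m$ for $v\in X_m$: the orbit of $v$ has $2^m$ elements.

We shall use (F1) repeatedly in this form: if a normal subgroup $N$ of $\mathcal G$ contains $[v]k$, then by (9) it contains $[v](gkg^{-1})$ for every $g\in\mathcal G$.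

**(F2) The subgroup $K$.** *Let $t=abab$ and let $K$ be the normal closure of $t$ in $\mathcal G$. Then $[\mathcal G:K]\le16$, the group $K$ is finitely generated, $(bada)^2=[0]t$, and $[v]K\le K$ for all vertices $v$.*

Since $t=[a,b]$, in $\mathcal G/K$ the element $b$ commutes with $a$; it also commutes with $d$, so it is central, as $\mathcal G=\langle a,b,d\rangle$. Thus $\mathcal G/K$ is generated by the central element $b$, of order at most $2$, and by $\langle a,d\rangle$, which is dihedral of order at most $8$ because $(ad)^4=1$. So $[\mathcal G:K]\le16$, and $K$ is finitely generated as a finite-index subgroup of a finitely generated group.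

As $b$ is central modulo $K$, we have $(b\cdot ada)^2\equiv b^2(ada)^2=1$, so $(bada)^2\in K$. On the other hand $\psi(b\cdot ada)=(a,c)(b,1)=(ab,c)$, whose square is $(abab,1)=(t,1)$. So $(bada)^2=[0]t\in K$. By (F1), $[0](gtg^{-1})\in K$ for all $g$, hence $[0]K\le K$. Conjugating by $a$ gives $[1]K\le K$, and $[v]K\le K$ follows by iteration.

**(F3) The subgroups $K^{(m)}$.** *Put $K^{(m)}=\prod_{v\in X_m}[v]K$. This is a direct product; it is normal and of finite index in $\mathcal G$, lies in $K\cap St(m)$, and decreases with $m$.*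

The factors act on disjoint subtrees, so the product is direct. It is normal by (9) and normality of $K$. It lies in $K$ by (F2), and clearly in $St(m)$. Since $[vx]K=[v][x]K\le[v]K$, we have $K^{(m+1)}\le K^{(m)}$. Finally, $g\mapsto(g|_v)_{v\in X_m}$ embeds $St(m)$ in $\mathcal G^{2^m}$, and $K^{(m)}$ is the preimage of $K^{2^m}$, because an element of $St(m)$ with all sections in $K$ is $\prod_v[v](g|_v)$. So $[St(m):K^{(m)}]\le16^{2^m}$.

**(F4) Growth of $|G_m|$.** *For $m\ge2$,*
$$|G_m|/|G_{m-1}|=|St(m-1)/St(m)|\ge2^{2^{m-2}}.\tag{10}$$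
We have
$$\psi(t)=\psi(aba)\psi(b)=(c,a)(a,c)=(ca,ac),\tag{11}$$
so $t\in St(1)$, and $t(00)=0\,ca(0)=01$: $t$ acts nontrivially on $X_2$. For $A\subseteq X_{m-2}$ the element $\prod_{v\in A}[v]t$ lies in $K^{(m-2)}\le\mathcal G$, fixes $X_{m-1}$ pointwise, and acts nontrivially on the level-$m$ vertices below $v\in X_{m-2}$ exactly when $v\in A$. So the $2^{2^{m-2}}$ subsets $A$ give different elements of $St(m-1)/St(m)$.

## 4. Ranks in small cases and along $K^{(m)}$

**Index 1 and 2.** For $g\in\mathcal G$ let $p_n(g)\in\mathbb Z/2$ be the parity of the number of $v\in X_n$ for which $g|_v$ swaps $0$ and $1$. From $(gh)|_v=g|_{h(v)}h|_v$ it follows that $p_n$ is a homomorphism, and $p_{n+1}(g)=p_n(g|_0)+p_n(g|_1)$. The recursion gives the values of $(p_0,p_1,p_2)$: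
$$a\mapsto(1,0,0),\qquad b\mapsto(0,1,1),\qquad c\mapsto(0,1,0),\qquad d\mapsto(0,0,1).\tag{12}$$
So $\mathcal G$ maps onto $\mathbb F_2^3$, and $d(\mathcal G)=3$.

Next, $St(1)$ has index 2. In a word with an even number of letters $a$, a letter $x\in\{b,c,d\}$ preceded by an even number of $a$'s contributes $x$, and otherwise contributes $axa$. Hence $St(1)$ is generated by $b,c,d,aba,aca,ada$, and so by $b,c,aba,aca$. Applying $(p_0,p_1,p_2)$ to both coordinates of $\psi$, these four go to the classes of $(a,c),(a,d),(c,a),(d,a)$ in $\mathbb F_2^3\oplus\mathbb F_2^3$. These are linearly independent, because $a,c,d$ go to the standard basis. So $d(St(1))=4$.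

**The normal subgroups $K^{(m)}$.** Put $k_0=d(K)$ and $\kappa=\log[K:K^{(1)}]$. Since $K^{(i)}=\prod_{v\in X_i}[v]K$ and $K^{(i+1)}=\prod_{v\in X_i}[v]K^{(1)}$, we have $K^{(i)}/K^{(i+1)}\cong(K/K^{(1)})^{2^i}$. Summing over $i<m$,
$$\log[K:K^{(m)}]=\kappa(2^m-1).\tag{13}$$
For the rank, $d(K^{(m)})\le k_0 2^m$. Conversely, $K$ is infinite and residually finite (it acts faithfully on $\mathcal T$), so it has a proper normal subgroup of finite index; the quotient is a nontrivial finite 2-group and so maps onto $\mathbb F_2$. Hence $K^{(m)}$ maps onto $\mathbb F_2^{2^m}$ and $d(K^{(m)})\ge2^m$. Here the rank has the order of $\log[\mathcal G:K^{(m)}]$, as (8) leads one to expect.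

The rank is large because the $2^m$ copies $[v]K$ are independent. In a larger subgroup the copies could be permuted. Suppose a subgroup $S$ is transitive on $X_m$ and the sections at $v$ of its elements fixing $v$ exhaust $\mathcal G$. Then $S$ and the single element $[v]t$ generate all of $K^{(m)}$, by (9). The choice $S=\mathcal G$ has these properties but gives the index $1$. So the requirements pull in opposite directions: $S$ must be transitive, with full sections, and yet have small image in $G_m$.

## 5. Two attempts: normal cores and the plain diagonal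

**Proving the conjecture through the normal core.** Given $H$, let $N$ be its normal core and suppose $[\mathcal G:N]\ge4$. Schreier's formula gives $d(N)\le1+[H:N](d(H)-1)\le[H:N]\,d(H)$, and (8) applies to $N$, so
$$\log d(H)\ \ge\ \tfrac1D\log\log[\mathcal G:N]-\log[H:N].$$
The argument stops at the term $\log[H:N]$, which is not controlled. Even for $H=st_{\mathcal G}(v)$ with $v\in X_n$, where (8) is true, it gives nothing. The core is $St(n)$ by transitivity. We have $2^{2^{n-2}}\le|G_n|\le2^{2^n}$, by (10) and since the automorphism group of the first $n$ levels has order $2^{2^n-1}$. So the right side is at most $n-(2^{n-2}-n)=2n-2^{n-2}$, which is negative for $n\ge6$.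

**Disproving it with the plain diagonal.** The first candidate for a small transitive group is generated by $a$ and elements $g$ with $\psi(g)=(y,y)$. It cannot work, because *if $\psi(g)=(y,y)$ for some $g\in St(1)$, then $y\in St(1)$*. Such $g$ acts trivially on $X_2$, so the group generated by $a$ and all of them has the orbits $\{00,10\}$ and $\{01,11\}$ on $X_2$. Conjugating $[v]K$ then cannot reach all vertices.

Here is the proof. Let $\mathcal G$ act on the four points $(x,i)\in\{0,1\}\times\mathbb Z/2$ by
$$\pi(g)(x,i)=(g(x),\ i+p_2(g|_x)).$$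
This is an action, because $p_2((gh)|_x)=p_2(g|_{h(x)})+p_2(h|_x)$. By (12), $\pi(b)=1$, since $p_2(a)=p_2(c)=0$. Further, $\pi(a)=s$ with $s(x,i)=(1-x,i)$, and $\pi(c)=\pi(d)=e$, where $e$ fixes the points $(0,i)$ and sends $(1,i)$ to $(1,i+1)$, since $p_2(d)=p_2(b)=1$. The product $se$ is the 4-cycle $(0,0)\to(1,0)\to(0,1)\to(1,1)\to(0,0)$. So $\pi(\mathcal G)=\langle s,e\rangle$ is dihedral of order 8, and it has an automorphism $\alpha$ exchanging $s$ and $e$. For all $g\in St(1)$,
$$\pi(g|_1)=\alpha(\pi(g|_0)).$$
Both sides are homomorphisms in $g$, and $b,c,d,aba,aca,ada$ have $(\pi(g|_0),\pi(g|_1))$ equal to $(s,e),(s,e),(1,1),(e,s),(e,s),(1,1)$. If now $g|_0=g|_1=y$, then $\pi(y)$ is fixed by $\alpha$. The four reflections are not fixed, since $\alpha$ exchanges $s\leftrightarrow e$ and $ese\leftrightarrow ses$. For rotations, $\alpha((se)^k)=(es)^k=(se)^{-k}$, so only $1$ and $(se)^2$ are fixed. These preserve the first coordinate, that is, $y\in St(1)$.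

**The effect of the twist.** For pairs $(y,aya)$ the condition above reads $\alpha(\pi(y))=s\,\pi(y)\,s$. Since $\alpha((se)^k)=(es)^k=s(se)^ks$, it holds for every rotation, in particular for $\pi(ad)=se$, and $ad$ does swap the two halves. So conjugation by $a$ removes the obstruction, and (3) shows that the pair $(ad,da)$ really occurs.

## 6. Transitivity, full sections and small image of $S$

**Step 1: properties of $M$.** *The purpose is to see that the left halves of elements of $S$ form a large group.*

(M1) *The 0-sections of the elements of $M\cap St(1)$ form all of $\mathcal G$.* The elements $b,\ aba,\ (ad)^2$ of $M\cap St(1)$ have 0-sections $a,c,b$, which generate $\mathcal G$.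

(M2) *$M$ is transitive on every $X_m$.* For $m=0$ there is nothing to prove. For $m\ge1$, by (M1) and transitivity of $\mathcal G$ on $X_{m-1}$, the group $M\cap St(1)$ is transitive on $0X_{m-1}$; the element $ad\in M$ interchanges $0X_{m-1}$ and $1X_{m-1}$.

**Step 2: $S$ is transitive and has full sections.** *The purpose is to let one element $[v]t$ generate all of $K^{(m)}$.*

(S1) *$S$ is transitive on every $X_m$.* Let $m\ge1$. By (4), $\sigma(M)$ acts on $0X_{m-1}$ as $M$ acts on $X_{m-1}$, transitively by (M2), and $a\in S$ swaps the two halves.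

(S2) *For $m\ge2$ and $v=0^m$, the sections at $v$ of the elements of $S$ fixing $v$ form all of $\mathcal G$.* Let $y\in M\cap St(1)$. Since $\sigma(y)|_0=y$, the element $\sigma(y)$ fixes $0^m$ if and only if $y$ fixes $0^{m-1}$, and then $\sigma(y)|_{0^m}=y|_{0^{m-1}}$. Write $z=y|_0$. Then $y$ fixes $0^{m-1}$ if and only if $z$ fixes $0^{m-2}$, and then $y|_{0^{m-1}}=z|_{0^{m-2}}$. By (M1), $z$ is an arbitrary element of $\mathcal G$; by (F1) for the vertex $0^{m-2}$, the section $z|_{0^{m-2}}$ can be any element of $\mathcal G$.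

**Step 3: $S$ has small image.** *The purpose is to make the index large.*

(S3) *For $m\ge1$ the image of $S$ in $G_m$ has order at most $2|G_{m-1}|$.* The element $\sigma(y)$ acts by $0w\mapsto0\,y(w)$ and $1w\mapsto1\,(aya)(w)$. So its action on $X_m$ is determined by that of $y$ on $X_{m-1}$, which leaves at most $|G_{m-1}|$ possibilities. As $S=\sigma(M)\cup a\sigma(M)$, the bound doubles.

## 7. The four-generator groups $H_m$: proof of Theorem 1

**Step 1: definition and finite index.** For $m\ge2$ and $v=0^m$ put
$$H_m=\langle S,\ [v]t\rangle=\langle a,\ abadaca,\ caca,\ [0^m]t\rangle .$$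
By (F2), $[v]t\in K\le\mathcal G$, so $H_m\le\mathcal G$, and $d(H_m)\le4$. Conjugate $[v]t$ by the elements of $S$ fixing $v$. By (9) and (S2), $[v](gtg^{-1})\in H_m$ for every $g\in\mathcal G$, so $[v]K\le H_m$. For $u\in X_m$ choose, by (S1), $s\in S$ with $s(v)=u$. By (9) and normality of $K$, $s([v]K)s^{-1}=[u]K$. Hence $[u]K\le H_m$ for all $u\in X_m$, that is, $K^{(m)}\le H_m$. Since $K^{(m)}$ is normal in $\mathcal G$, $SK^{(m)}$ is a subgroup; it contains $S$ and $[v]t$ and lies in $H_m$. So
$$H_m=S\,K^{(m)},\tag{14}$$
which has finite index by (F3).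

**Step 2: the index.** Since $K^{(m)}\le St(m)$, by (14) the image of $H_m$ in $G_m$ is the image of $S$. The index of $H_m$ is at least the index of its image in $G_m$, so by (S3) and (10)
$$[\mathcal G:H_m]\ \ge\ \frac{|G_m|}{2|G_{m-1}|}\ \ge\ 2^{\,2^{m-2}-1}.$$

**Step 3: failure of (6).** Let $f,g$ be increasing with limit $\infty$, and suppose that for some $C$ inequality (6) holds for all finite-index $H$. Since $g$ is increasing and $d(H_m)\le4$, we get $f([\mathcal G:H_m])<C\,g(4C)$ for all $m\ge2$. But $[\mathcal G:H_m]\to\infty$ and $f$ has limit $\infty$, a contradiction. For the functions (7) this is explicit: for $m\ge4$, $\log\log[\mathcal G:H_m]\ge\log(2^{m-2}-1)\to\infty$, while $C\max\{1,\log4C\}$ is fixed. This proves Theorem 1. $\blacksquare$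

## 8. The inclusion $K^{(4)}\le[K,K]$

We turn to Theorem 2. Schreier's formula bounds $d(H)$ linearly in the index, and we want a bound linear in its logarithm. The plan is to cut $R\le K$ with $K^{(4)}\cong K^{16}$ and to induct on $\log[K:R]$, treating the 16 factors separately. For the induction to advance, the index must drop when we pass from $R$ in $K$ to $R\cap K^{(4)}$ in $K^{(4)}$. The next lemma ensures this. Write $K'=[K,K]$.

**Lemma 4.** $K^{(4)}\le K'$.

*Proof.* $K'$ is characteristic in $K$, so normal in $\mathcal G$. By (9), for $h\in St(1)$ and any $z$,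
$$[[0]z,\,h]=[0]\big(z\cdot h|_0\,z^{-1}(h|_0)^{-1}\big)=[0][z,h|_0],\tag{15}$$
and likewise $[h,[0]z]=[0][h|_0,z]$.

**Step 1: commutators with $b$ and $aba$, at the vertex $00$.** *The purpose is to put $[00][k,b]$ and $[00][k,aba]$ in $K'$ for all $k\in K$.* Let $k\in K$ and $x=[0]k\in K$. Both $t$ and $[0]x$ lie in $K$, so by (11) and (15), $[t,[0]x]=[0][ca,x]\in K'$. By (9), $a([0]k)a=[1]k$ and $c([1]k)c=[1](dkd)$, since $c|_1=d$. So $(ca)x(ca)^{-1}=[1](dkd)$, and therefore
$$\psi([ca,x])=(k^{-1},\,dkd).$$
Choose by (F1) an $h\in St(1)$ with $h|_0=ada$. Since $K'$ is normal in $\mathcal G$, the commutator of $[0][ca,x]\in K'$ with $h$ lies in $K'$. By (15) it equals $[0]\big[[ca,x],ada\big]$. As $\psi(ada)=(b,1)$, the element $[[ca,x],ada]$ has sections $[k^{-1},b]$ and $[dkd,1]=1$, so it is $[0][k^{-1},b]$. Thus $[00][k^{-1},b]\in K'$, and since $k\in K$ is arbitrary, $[00][k,b]\in K'$ for all $k\in K$.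

Now conjugate by an element of $\mathcal G$ that fixes $00$ and has section $a$ there. This gives $[00][aka,aba]\in K'$, and $aka$ runs over $K$. So $[00][k,aba]\in K'$ for all $k\in K$.

**Step 2: commutators with $a$ and $c$, at the vertex $000$.** *The purpose is to go one level down, where $b$ and $aba$ have the sections $a$ and $c$.* Let $l\in K$ and take $k=[0]l\in K$. By (15), $[[0]l,b]=[0][l,a]$ and $[[0]l,aba]=[0][l,c]$. So $[000][l,a]$ and $[000][l,c]$ lie in $K'$ for all $l\in K$. Let $Y$ be the normal closure in $\mathcal G$ of all $[l,a],[l,c]$ with $l\in K$. By (F1), $[000]Y\le K'$.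

**Step 3: $[0]t\in Y$.** *The purpose is to find a nontrivial explicit element in $Y$.* Compute in $\mathcal G/Y$, where $a$ and $c$ commute with the image of $K$. We have $ata=baba=t^{-1}$; as $a$ commutes with $t$, this gives $t=t^{-1}$. Next $btb=baba=t^{-1}=t$, so $b$ commutes with $t$, and so does $d=bc$. Hence $t$ is central in $\mathcal G/Y$. Using $aba=tb$ and $dbd=b$,
$$(bada)^2=ba\,d(aba)d\,a=ba\,d(tb)d\,a=t\,ba\,(dbd)\,a=t\,baba=t\,t^{-1}=1 .$$
By (F2), $(bada)^2=[0]t$ in $\mathcal G$. So $[0]t\in Y$.

**Step 4: conclusion.** By Steps 2 and 3, $[0000]t=[000][0]t\in K'$. By (F1), $[0000](gtg^{-1})\in K'$ for all $g\in\mathcal G$, so $[0000]K\le K'$. By transitivity of $\mathcal G$ on $X_4$ and normality of $K'$ and $K$, $[u]K\le K'$ for all $u\in X_4$. $\square$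

## 9. Rank is at most linear in the logarithm of the index: proof of Theorem 2

If $R$ has finite index in a subgroup $L\le\mathcal G$, then $L$ modulo the core of $R$ in $L$ is a finite group in which every element has order a power of 2. So it is a finite 2-group, and $[L:R]$ is a power of $2$. Recall $k_0=d(K)$, and put
$$e=\log[K:K^{(4)}],\qquad A=e+15k_0 .$$

**Claim 5.** If $R\le K$ and $[K:R]=2^n$, then $d(R)\le k_0+An$.

*Proof.* By induction on $n$. For $n=0$, $R=K$. Let $n\ge1$.

**Step 1: the index drops.** Modulo its core in $K$, $R$ is a proper subgroup of a finite 2-group. So it lies in a maximal subgroup, which has index 2. Hence $R\le L$ for some $L\le K$ with $[K:L]=2$. As $K/L$ is abelian, Lemma 4 gives $L\ge K'\ge K^{(4)}$. So $RK^{(4)}\le L\ne K$. Put $Q=R\cap K^{(4)}$. From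
$$2^n=[K:R]=[K:RK^{(4)}]\,[RK^{(4)}:R]=[K:RK^{(4)}]\,[K^{(4)}:Q],$$
whose first factor is at least $2$, we get $[K^{(4)}:Q]=2^p$ with $p\le n-1$.

**Step 2: the index splits over the 16 factors.** Identify $K^{(4)}$ with $K^{16}$ and let $P_i$ be the product of the first $i$ factors. Let $R_i\le K$ be the projection of $Q\cap P_i$ to the $i$-th factor. The projection $P_i\to K$ to the $i$-th factor is onto with kernel $P_{i-1}$, so
$$(Q\cap P_i)/(Q\cap P_{i-1})\cong R_i,\qquad [P_i:Q\cap P_i]=[K:R_i]\,[P_{i-1}:Q\cap P_{i-1}].$$
Writing $[K:R_i]=2^{n_i}$, the second formula gives $\sum_{i=1}^{16}n_i=p$, and the first gives $d(Q)\le\sum_{i=1}^{16}d(R_i)$.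

**Step 3: induction.** Each $n_i\le p\le n-1$, so $d(R_i)\le k_0+An_i$ and
$$d(Q)\le16k_0+Ap\le16k_0+A(n-1).$$
The quotient $R/Q$ embeds in $K/K^{(4)}$, a 2-group of order $2^e$, so it is generated by at most $e$ elements. Hence
$$d(R)\le e+16k_0+A(n-1)=k_0+(e+15k_0)+A(n-1)=k_0+An.\qquad\square$$

Without Lemma 4 we would only know $p\le n$. The induction hypothesis might then be needed for $n$ itself, and there would be no gain of $A$ to pay for $e+15k_0$.

**From $K$ to $\mathcal G$.** Let $[\mathcal G:H]=2^n$ with $n\ge1$. Then $[K:H\cap K]\le2^n$, and $H/(H\cap K)$ embeds in $\mathcal G/K$, a 2-group of order at most $2^4$. So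
$$d(H)\le k_0+An+4\le C_1n,\qquad C_1=A+k_0+4 .$$

**The inequality (5) for the functions (7).** If $[\mathcal G:H]=2^n\ge4$, then $f([\mathcal G:H])=\log n\ge1$ and $\log d(H)\le\log C_1+f([\mathcal G:H])$. Since $C_1\ge4$,
$$g(d(H))\le\max\{1,\ \log C_1+f([\mathcal G:H])\}\le(1+\log C_1)\,f([\mathcal G:H]).$$
There are only finitely many $H$ of index less than $4$, and $f\ge1$. As $f$ is nondecreasing, $g(d(H))<C\,f(C[\mathcal G:H])$ holds for all finite-index $H$ once $C$ is large enough. This proves Theorem 2. $\blacksquare$

## 10. Prescribing rank and index: proof of Theorem 3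

The groups $H_m$ have bounded rank and $\log$-index of order at least $2^m$. Taking $2^j$ independent copies multiplies both quantities by about $2^j$.

**Step 1: move $H_m$ inside $K$.** *This makes copies $[v](\cdot)$ available inside $\mathcal G$.* For $m\ge5$ let $R_m=H_m\cap K$. It has index at most $16$ in $H_m$, which is generated by four elements, so Schreier's formula gives
$$d(R_m)\le16\cdot3+1=49 .$$
Let $\ell_m=\log[K:R_m]$. Since $[\mathcal G:K][K:R_m]=[\mathcal G:R_m]\ge[\mathcal G:H_m]$, Theorem 1 gives
$$\ell_m\ge\log[\mathcal G:H_m]-\log[\mathcal G:K]\ge2^{m-2}-1-4=2^{m-2}-5\ge2^m/16 .$$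
The last inequality says $3\cdot2^{m-4}\ge5$, true for $m\ge5$. Also $R_m\ge K^{(m)}$ by (14) and (F3), so (13) gives $\ell_m\le\kappa(2^m-1)\le\kappa2^m$.

**Step 2: independent copies.** *This raises the rank.* For $j\ge0$ put
$$H_{j,m}=\prod_{v\in X_j}[v]R_m\le K^{(j)} .$$
Then $d(H_{j,m})\le49\cdot2^j$. The group $R_m$ is an infinite residually finite 2-group, so it has a proper normal subgroup of finite index; the quotient is a nontrivial finite 2-group, so $R_m$ maps onto $\mathbb F_2$. Thus $H_{j,m}$ maps onto $\mathbb F_2^{2^j}$, and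
$$2^j\le d(H_{j,m})\le49\cdot2^j.\tag{16}$$

**Step 3: the index of $H_{j,m}$.** We have $[K^{(j)}:H_{j,m}]=[K:R_m]^{2^j}$, so by (13)
$$\log[\mathcal G:H_{j,m}]=\log[\mathcal G:K]+\kappa(2^j-1)+2^j\ell_m .$$
From below this is at least $2^j\ell_m\ge2^{j+m}/16$. From above it is at most $4+\kappa2^j+\kappa2^{j+m}\le(4+2\kappa)2^{j+m}$. So
$$\log[\mathcal G:H_{j,m}]\in\Big[\tfrac1{16}2^{j+m},\ (4+2\kappa)2^{j+m}\Big].\tag{17}$$

**Step 4: choice of $j$ and $m$.** Given integers $1\le r\le n$, choose $j,i\ge0$ with
$$2^j\le r<2^{j+1},\qquad 2^i\le n/r<2^{i+1},$$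
and set $m=i+5\ge5$. Multiplying, $2^{i+j}\le n<2^{i+j+2}$. As $2^{j+m}=32\cdot2^{i+j}$, this gives $8n<2^{j+m}\le32n$. By (17) and (16),
$$\log[\mathcal G:H_{j,m}]\in\big[\tfrac n2,\ 32(4+2\kappa)n\big],\qquad \tfrac r2<2^j\le d(H_{j,m})\le49\cdot2^j\le49r .$$
So $H=H_{j,m}$ satisfies Theorem 3 with $c=32(4+2\kappa)\ge128$, which does not depend on $r$ and $n$. $\blacksquare$
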